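# Complete families of space curves that are all isomorphic to one curve

Throughout, $\mathbf k$ is an algebraically closed field, and a curve is a projective connected one-dimensional variety over $\mathbf k$. We fix a smooth curve $C$ and try to move it inside projective space along a complete base, keeping its isomorphism class fixed. We begin in genus one, where everything can be written by hand.

## 1. Elliptic curves and points that never collide

An embedding of $C$ in $\mathbb P^r$ is given by a line bundle with sections. So a family of embeddings over $B$ is given by a line bundle $\mathcal L$ on $C\times B$ with enough global sections. Write $f:C\times B\to B$ and $\mathrm{pr}_C$ for the projections and $L_b=\mathcal L|_{C\times\{b\}}$. We need one general lemma.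

**Lemma 1.** Let $C$ be a smooth curve and $B$ an integral variety.

(a) A $B$-morphism $\Phi:C\times B\to\mathbb P^r\times B$ that is a closed embedding on $C\times\{b\}$ for every closed point $b\in B$ is a closed embedding.

(b) Let $\mathcal L$ be a line bundle on $C\times B$ such that for all $b$ the bundle $L_b$ is very ample, $H^1(C,L_b)=0$ and $h^0(C,L_b)=n$. If $f_*\mathcal L\simeq\mathcal O_B^{\oplus n}$, then the resulting $n$ global sections of $\mathcal L$ define a closed embedding $C\times B\hookrightarrow\mathbb P^{n-1}\times B$ over $B$, which on the fiber over $b$ is the embedding by the complete linear system $|L_b|$.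

*Proof.* (a) The morphism $\Phi$ is proper, because $C\times B\to B$ is proper, and its fibers are finite, so $\Phi$ is finite. Let $z=(z',b)$ be a closed point. The scheme $\Phi^{-1}(z)$ lies in $\Phi^{-1}(\mathbb P^r\times\{b\})=C\times\{b\}$, so it equals $\Phi_b^{-1}(z')$, which is empty or $\mathrm{Spec}\,\mathbf k(z)$. Since $\Phi$ is affine, the fiber of $\Phi_*\mathcal O$ at $z$ is the ring of functions on $\Phi^{-1}(z)$, that is, $0$ or $\mathbf k(z)$. Hence $\mathcal O\to\Phi_*\mathcal O$ is surjective on fibers at closed points, and it is surjective by Nakayama. A finite morphism with this property is a closed embedding.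

(b) Since $H^1(C,L_b)=0$, the formation of $f_*\mathcal L$ commutes with base change and $f_*\mathcal L\otimes\mathbf k(b)=H^0(C,L_b)$. The $n$ sections therefore restrict to a basis of $H^0(C,L_b)$ for each $b$. They have no common zero, and they define a $B$-morphism to $\mathbb P^{n-1}\times B$ which on each fiber is the embedding by $|L_b|$. Apply (a). $\square$

**The elliptic construction.** Let $C$ be an elliptic curve, $n\ge3$, and let $a_1,\dots,a_n\in C$ be distinct. Take $B=C$ and
$$x_i:B\to C,\qquad x_i(b)=a_i+b .$$
For every $b$ the points $x_1(b),\dots,x_n(b)$ are distinct, so the graphs $\Gamma_i\subset C\times B$ are pairwise disjoint. Choose a non-trivial line bundle $M$ of degree $0$ on $C$. Then $H^0(C,M)=H^1(C,M)=0$. Put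
$$\mathcal L=\mathrm{pr}_C^*M\otimes\mathcal O\Big(\sum_i\Gamma_i\Big),\qquad L_b=M\Big(\sum_i x_i(b)\Big).$$

What is $H^0(C,L_b)$? It contains, for each $i$, the space $H^0(C,M(x_i(b)))$ of sections with a pole only at $x_i(b)$. This space is a line, since $H^*(C,M)=0$, and the $n$ lines together span the $n$-dimensional space $H^0(C,L_b)$. To see this in the family, use the exact sequence
$$0\to\mathrm{pr}_C^*M\to\mathcal L\to\bigoplus_i\mathcal L|_{\Gamma_i}\to0,$$
where the sum is direct because the $\Gamma_i$ are disjoint. We have $R^qf_*\mathrm{pr}_C^*M=H^q(C,M)\otimes\mathcal O_B=0$ for all $q$. The graph $\Gamma_i$ is the pullback of the diagonal $\Delta$ of $C\times C$ by $\mathrm{id}\times x_i$, so identifying $\Gamma_i$ with $B$ we get $\mathcal O(\Gamma_i)|_{\Gamma_i}\simeq x_i^*T_C$, which here is trivial. Hence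
$$f_*\mathcal L\simeq\bigoplus_i x_i^*M\simeq M^{\oplus n}.$$
The last isomorphism holds because $x_i$ is a translation and $M\in\mathrm{Pic}^0(C)$ is invariant under translations.

So $f_*(\mathcal L\otimes f^*M^{-1})\simeq\mathcal O_B^{\oplus n}$. Since $\deg L_b=n\ge3$, the bundle $L_b$ is very ample with $H^1=0$ and $h^0=n$, and Lemma 1 gives a closed embedding $\Phi:C\times B\hookrightarrow\mathbb P^{n-1}\times B$ over the complete base $B=C$. For $n=4$ these are elliptic quartics in $\mathbb P^3$. The class of $L_b$ in $\mathrm{Pic}^n(C)$ varies with $b$: the divisor $\sum_i(a_i+b)$ has sum $\sum a_i+nb$ in the group law, this sum determines its class, and $b\mapsto nb$ is not constant.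

**The curve does not move, however.** Consider the automorphism $s(x,b)=(x+b,b)$ of $C\times B$. We have $s^{-1}(\Gamma_i)=\{a_i\}\times B$. Moreover $s^*\mathrm{pr}_C^*M$ is the pullback of $M$ by the addition map, which is $\mathrm{pr}_C^*M\otimes f^*M$ because $M\in\mathrm{Pic}^0(C)$. Hence
$$s^*(\mathcal L\otimes f^*M^{-1})\simeq\mathrm{pr}_C^*L_0,\qquad L_0=M\Big(\sum_i a_i\Big).$$
The $n$ sections become a basis of $H^0(C\times B,\mathrm{pr}_C^*L_0)=H^0(C,L_0)$. So $\Phi(x+b,b)=(\phi(x),b)$ for one fixed embedding $\phi$. The image curve is always $\phi(C)$, and only its parametrization moves.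

What changes in genus at least $2$? One thing improves: $\mathrm{Aut}(C)$ is finite, so a varying line bundle can no longer be absorbed by automorphisms. Two things get worse. There are no translations, so maps $x_1,\dots,x_n$ that never collide must be found. And $T_C$ is not trivial, so the line bundles $x_i^*(M\otimes T_C)$ have no reason to be isomorphic.

## 2. Genus two, degree five: definitions and statements

**Definition.** Let $B$ be an integral variety. A **family of smooth space curves** over $B$ is a closed subvariety $\mathcal C\hookrightarrow\mathbb P^3_B=\mathbb P^3\times B$ such that $\mathcal C\to B$ is a smooth family of curves. Equivalently, it is a morphism from $B$ to the Hilbert scheme of smooth curves in $\mathbb P^3$. It is **trivial** if all its fibers are isomorphic as subvarieties of $\mathbb P^3$, and **complete** if $B$ is proper. Its **degree** is the degree of the fibers in $\mathbb P^3$. We use the same words with $\mathbb P^r$ in place of $\mathbb P^3$.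

For example, the family of elliptic quartics in Section 1 is complete and trivial, although its line bundle $L_b$ varies.

The following question is posed in Olivier Benoist, "Complete families of smooth space curves and strong semistability", arXiv:1311.5346 (2013). *Let $C$ be a smooth curve of genus $2$ over $\overline{\mathbb F_p}$. Is there a non-trivial complete family of degree $5$ smooth space curves all of whose members are isomorphic to $C$?* In plain words: can this fixed abstract curve really move in $\mathbb P^3$, along a complete base, without ever becoming singular? The answer is yes, for every $p$ and every $C$.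

**Theorem A.** Let $C$ be a smooth curve of genus $2$ over $\mathbf k=\overline{\mathbb F_p}$. There exist a smooth projective connected curve $B'$ and a closed embedding $C\times B'\hookrightarrow\mathbb P^3_{B'}$ over $B'$, with fibers of degree $5$, which is a non-trivial family of smooth space curves.

**Theorem B.** Let $C$ be a smooth curve of genus $g\ge2$ and let $d\ge2g+1$.

1. If $\mathbf k=\overline{\mathbb F_p}$, there is a complete family over a smooth projective curve $B'$, of degree $d$ non-degenerate (hence linearly normal) smooth curves in $\mathbb P^{d-g}$, all isomorphic to $C$, such that $b\mapsto[\mathcal O(1)|_{C_b}]\in\mathrm{Pic}^d(C)$ is not constant. In particular it is non-trivial.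
2. If $\mathbf k=\overline{\mathbb F_p}$ and $d-g\ge4$, there is a non-trivial complete family of degree $d$ smooth curves in $\mathbb P^4$, all isomorphic to $C$.
3. ($\mathbf k$ any algebraically closed field.) Let $\mathcal C\subset\mathbb P^{d-g}_B$ be a complete family of non-degenerate degree $d$ smooth curves, all isomorphic to $C$. Let $B''\to B$ be a finite surjective morphism, $B''$ integral, with $\mathcal C_{B''}\simeq C\times B''$ (one exists). Then the image of $B''\to\mathrm{Pic}^d(C)$ has dimension $\le1$.

Theorem A is the case $g=2$, $d=5$ of B(1), as the proof will show. The words "hence linearly normal" hold because $h^0(L)=d-g+1$ when $\deg L=d\ge2g+1$. For a non-degenerate curve the map $H^0(\mathbb P^{d-g},\mathcal O(1))\to H^0(C,L)$ is injective, and it goes between spaces of the same dimension.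

Degree $5$ is the smallest degree to consider in genus $2$. If $\deg L\le4$, then $h^0(L)\le3$: for $\deg L=3,4$ the bundle is non-special and $h^0(L)=\deg L-1$, while for $\deg L\le2$ Clifford's theorem gives $h^0(L)\le2$. So a curve of genus $2$ and degree at most $4$ in $\mathbb P^3$ would lie in a plane. The genus of a smooth plane curve of degree $e$ is $(e-1)(e-2)/2$, which is never $2$.

From here to the end of Section 7, $g\ge2$, $d\ge2g+1$ and
$$n=d+1-g .$$
For Theorem A, $n=4$. Recall that if $\deg L=d\ge 2g+1$, then $L$ is very ample, $H^1(C,L)=0$ and $h^0(L)=n$.

## 3. The Picard bundle must become a multiple of a line bundle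

The simplest attempt is to keep the line bundle fixed and move only the sections. This never works.

**Proposition 2.** Let $B$ be integral and proper, and let $\Phi:C\times B\hookrightarrow\mathbb P^{d-g}\times B$ be a family of non-degenerate degree $d$ curves such that $L_b\simeq L_0$ for all $b$. Then $\Phi(x,b)=(\phi(x),b)$ for a fixed embedding $\phi$.

*Proof.* Let $\mathcal L$ be the pullback of $\mathcal O(1)$. By the seesaw principle $\mathcal L\simeq\mathrm{pr}_C^*L_0\otimes f^*A$ for a line bundle $A$ on $B$, so $f_*\mathcal L\simeq H^0(C,L_0)\otimes A\simeq A^{\oplus n}$. The homogeneous coordinates give a map $\mathcal O_B^{\oplus n}\to f_*\mathcal L$. At each $b$ it is injective by non-degeneracy, so it is an isomorphism for reasons of dimension, and $\mathcal O_B^{\oplus n}\simeq A^{\oplus n}$. A non-zero entry of this isomorphism is a non-zero section $\sigma$ of $A$, and a non-zero entry of its inverse is a non-zero section $\sigma'$ of $A^{-1}$. The function $\sigma\sigma'$ on the integral proper variety $B$ is a non-zero constant. So $\sigma$ vanishes nowhere and $A\simeq\mathcal O_B$. The isomorphism $\mathcal O_B^{\oplus n}\simeq H^0(C,L_0)\otimes\mathcal O_B$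 is then a constant matrix, which is the claim. $\square$

So $L_b$ has to vary. The natural first approach is to take any complete curve $B$ with a non-constant map to $\mathrm{Pic}^d(C)$, pull back a universal line bundle to $\mathcal L$ on $C\times B$, and look at the rank $n$ bundle $E=f_*\mathcal L$ (a *Picard bundle*). By Lemma 1(b) we are done if, for some finite surjective $q:B'\to B$,
$$q^*E\simeq N^{\oplus n}\quad\text{with $N$ a line bundle,}\tag{3.1}$$
since then we twist by $N^{-1}$. But (3.1) is a severe condition. For instance, it forces
$$n\deg A\le\deg E\quad\text{for every line subsheaf }A\subset E.\tag{3.2}$$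
Indeed some component $q^*A\to N$ of $q^*A\to N^{\oplus n}$ is non-zero, so $\deg q\cdot\deg A\le\deg N=\frac1n\deg q\cdot\deg E$. For an arbitrary curve in $\mathrm{Pic}^d(C)$ we have no description of $E$ from which even (3.2) could be read off, and this is where the first approach stops.

Section 1 suggests choosing $B$ so that $E$ splits for a visible reason. Let $M$ be a line bundle of degree $g-1$ with $H^*(C,M)=0$, and let $x_1,\dots,x_n:B\to C$ be maps that never collide. Then, exactly as in genus one, the space $H^0(C,M(\sum x_i(b)))$ is the direct sum of the $n$ lines $H^0(C,M(x_i(b)))$, and $E\simeq\bigoplus N_i$ with $N_i=x_i^*(M\otimes T_C)$, of degree $-(g-1)\deg x_i$.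

For such a sum, (3.1) forces all $\deg N_i$ to be equal, by (3.2) applied to each $N_i$ and summation over $i$. So all the $x_i$ must have the same degree. Constant maps are of no help either: a non-constant $x_1:B\to C$ is surjective, so it collides with any constant map. Conversely, if all $\deg N_i$ are equal, then the $N_i$ differ by line bundles of degree $0$, and over $\overline{\mathbb F_p}$ these can be killed, thanks to the following fact.

**Fact 3.** A line bundle of degree $0$ on a smooth projective curve over $\overline{\mathbb F_p}$ is torsion.

Indeed the curve and the line bundle are defined over some finite field $\mathbb F_q$. The class is an $\mathbb F_q$-point of the Jacobian, and the group of $\mathbb F_q$-points of an abelian variety is finite.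

It remains to find complete curves in the configuration space of $n$ points of $C$, with all the degrees equal.

## 4. Two points are easy, and three are not

For $n=2$ there is a construction over any algebraically closed field. Let $J$ be the Jacobian of $C$ and
$$\delta:C\times C\to J,\qquad\delta(x,y)=[x-y].$$
Then $\delta^{-1}(0)$ is the diagonal $\Delta$. Off $\Delta$ the fibers are finite. Indeed, let $x\ne y$ and $x-y\sim x'-y'$, that is, $x+y'\sim x'+y$. Either these divisors are equal, and then $x=x'$ and $y=y'$. Or $x+y'$ and $x'+y$ both belong to a $g^1_2$ on $C$; this $g^1_2$ is unique, so $y'$ is determined by $x$ and $x'$ by $y$. In particular $\delta(C\times C)$ is a surface.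

Embed $J$ in a projective space. The inverse image by $\delta$ of a general hyperplane section is a curve missing $\Delta$, because a general hyperplane misses the point $0$. It is irreducible by Bertini's irreducibility theorem, recalled in Section 5. Its two projections to $C$ have the same degree. These degrees are, up to one common factor, the degrees of the hyperplane class $A$ on $x\mapsto[x-c]$ and on $y\mapsto[c-y]$. These two maps are exchanged by $[-1]$, and $[-1]^*A\otimes A^{-1}\in\mathrm{Pic}^0(J)$.

Now try $n=3$. Let $B$ be the normalization of the curve just found, with its two maps $x_1,x_2$, and look for a curve in $B\times C$ that misses both graphs $\Gamma_1,\Gamma_2$. The map $(b,z)\mapsto[x_1(b)-z]$ contracts $\Gamma_1$ to $0$. But it sends $\Gamma_2$ to $\{[x_1(b)-x_2(b)]:b\in B\}$, which is a curve, because $b\mapsto(x_1(b),x_2(b))$ is non-constant, avoids $\Delta$, and $\delta$ has finite fibers off $\Delta$. So the inverse image of every hyperplane section of $J$ meets $\Gamma_2$. We need a map from $B\times C$ that contracts both graphs, and $J$ does not provide it in this way. We shall write down the numerical class that such a map would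 have to have, and then use a theorem which says that in characteristic $p$ this class is indeed given by a map.

## 5. Complete curves in configuration spaces over $\overline{\mathbb F_p}$

**Definitions.** A line bundle $L$ on a projective scheme is **nef** if it has degree $\ge0$ on every integral curve, and **semiample** if some power $L^{m}$, $m\ge1$, is generated by global sections. If $L$ is nef, its **exceptional locus** $\mathbb E(L)$ is the closure, with reduced structure, of the union of the positive-dimensional integral closed subschemes $Z$ with $L^{\dim Z}\cdot Z=0$.

*Example.* A line bundle of degree $0$ on a smooth projective curve is nef. A non-zero section of a power of it vanishes nowhere, so it is semiample if and only if it is torsion. By Fact 3 this is automatic over $\overline{\mathbb F_p}$.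

*Example.* On $C\times C$ with $g=2$, let $F_1,F_2$ be the two fiber classes and $H=F_1+F_2+\Delta$. Since $\Delta^2=2-2g=-2$, we get $H\cdot\Delta=1+1-2=0$ and $H^2=2+4-2=4$. If $Y\ne\Delta$ is an integral curve, then $H\cdot Y\ge(F_1+F_2)\cdot Y>0$. So $H$ is nef and $\mathbb E(H)=\Delta$.

**Keel's theorem** (S. Keel, *Basepoint freeness for nef and big line bundles in positive characteristic*, Ann. of Math. 149 (1999), Thm 0.2). A nef line bundle on a projective scheme over a field of positive characteristic is semiample if and only if its restriction to its exceptional locus is.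

**Bertini's irreducibility theorem** (Jouanolou, *Théorèmes de Bertini et applications*, Thm 6.3(4)). Let $\varphi:S\to\mathbb P^N$ be a morphism from an irreducible variety with $\dim\varphi(S)\ge2$. Then the inverse image of a general hyperplane is irreducible. This holds in all characteristics; the inverse image may be non-reduced.

**Lemma 4.** Let $C$ be a smooth curve of genus $g\ge2$ over $\mathbf k=\overline{\mathbb F_p}$. For every $n\ge1$ there are a smooth projective connected curve $B_n$ and morphisms $x_1,\dots,x_n:B_n\to C$, all of the same degree $u\ge1$, with $x_i(b)\ne x_j(b)$ for all $b\in B_n$ and $i\ne j$.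

*Proof.* We argue by induction. For $n=1$ take $B_1=C$ and $x_1=\mathrm{id}$. Suppose that $B_s,x_1,\dots,x_s$ are constructed, with common degree $u$.

**Step 1: intersection numbers.** The purpose is to turn "avoid all the graphs" into numbers. Let $S=B_s\times C$, let $\Gamma_i\subset S$ be the graph of $x_i$, and let $F_1=\{b\}\times C$ and $F_2=B_s\times\{c\}$. Then
$$F_1^2=F_2^2=0,\quad F_1F_2=1,\quad\Gamma_iF_1=1,\quad\Gamma_iF_2=u,\quad\Gamma_i\Gamma_j=0\ (i\ne j).$$
Since $\Gamma_i$ is the flat pullback of the diagonal under $x_i\times\mathrm{id}$, we have $\mathcal O(\Gamma_i)|_{\Gamma_i}\simeq x_i^*T_C$, hence $\Gamma_i^2=-(2g-2)u$.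

**Step 2: the class $H$.** We look for a class that is zero on all $\Gamma_i$ and whose degrees over the two factors will keep all the $x_i$ of equal degree. Try $H=\alpha F_1+\beta F_2+\sum_i\Gamma_i$. The condition $H\cdot\Gamma_i=0$ reads $\alpha+\beta u=(2g-2)u$. A curve $Y$ proportional to $H$ will have degree $Y\cdot F_1$ over $B_s$ and $Y\cdot F_2$ over $C$. The old maps, pulled back to $Y$, get degree $u(Y\cdot F_1)$ and the new one has degree $Y\cdot F_2$, so we want $H\cdot F_2=u\,(H\cdot F_1)$. This reads $\alpha+su=u(\beta+s)$, that is, $\alpha=u\beta$. Both conditions together give $\beta=g-1$ and $\alpha=u(g-1)$: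
$$H=(g-1)(uF_1+F_2)+\sum_{i=1}^s\Gamma_i,$$
$$H\cdot\Gamma_i=0,\qquad H\cdot F_1=g-1+s,\qquad H\cdot F_2=u(g-1+s).$$

**Step 3: $H$ is nef, $H^2>0$, and $\mathbb E(H)=\bigsqcup\Gamma_i$.** This prepares Keel's theorem. If $Y$ is an integral curve different from all $\Gamma_i$, then $H\cdot Y\ge(g-1)(uF_1+F_2)\cdot Y>0$, because $uF_1+F_2$ is ample and $g\ge2$. With $H\cdot\Gamma_i=0$, this shows that $H$ is nef and that the integral curves on which it has degree $0$ are exactly the $\Gamma_i$. Moreover
$$H^2=(g-1)(uF_1+F_2)\cdot H=2u(g-1)(g-1+s)>0,$$
so $S$ itself does not contribute to the exceptional locus, and $\mathbb E(H)=\bigsqcup_i\Gamma_i$.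

**Step 4: $H$ is semiample.** The restriction $\mathcal O(H)|_{\Gamma_i}$ has degree $0$ on the smooth projective curve $\Gamma_i\simeq B_s$ over $\overline{\mathbb F_p}$, so it is torsion by Fact 3. Hence a suitable power of $\mathcal O(H)$ is trivial on the disjoint union $\mathbb E(H)$. By Keel's theorem $H$ is semiample.

**Step 5: the new curve.** Choose $m\ge1$ with $|mH|$ base point free, and let $\varphi:S\to\mathbb P^N$ be the associated morphism. As $H^2>0$, $\dim\varphi(S)=2$. As $H\cdot\Gamma_i=0$, each $\varphi(\Gamma_i)$ is a point. Let $Z\in|mH|$ be the inverse image of a general hyperplane. The hyperplane misses the finitely many points $\varphi(\Gamma_i)$, so $Z$ is disjoint from all $\Gamma_i$. By Bertini's theorem $Z$ is irreducible, so $Z=eY$ with $Y$ an integral curve and $e\ge1$. Then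
$$Y\cdot F_1=\frac me(g-1+s)=:\delta>0,\qquad Y\cdot F_2=u\delta.$$
Let $B_{s+1}$ be the normalization of $Y$. It maps to $B_s$ with degree $Y\cdot F_1=\delta$, so the composed maps $x_1,\dots,x_s:B_{s+1}\to B_s\to C$ have degree $u\delta$, and they remain pairwise everywhere distinct. The second projection $x_{s+1}:B_{s+1}\to C$ has degree $Y\cdot F_2=u\delta$. Since $Y\cap\Gamma_i=\emptyset$, it is everywhere distinct from $x_1,\dots,x_s$. $\square$

## 6. A split Picard bundle, and the proofs of Theorems A and B(1)

Let $\mathbf k=\overline{\mathbb F_p}$, $r=n-1=d-g$, and let $B=B_n$ with $x_1,\dots,x_n$ of degree $u$ as in Lemma 4. Let $\Gamma_i\subset C\times B$ be the graphs, which are pairwise disjoint.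

**Step 1: a line bundle $M$ without cohomology.** The effective classes in $\mathrm{Pic}^{g-1}(C)$ form the image of the symmetric product $C^{(g-1)}$, which has dimension $\le g-1<g$. So there is a line bundle $M$ of degree $g-1$ with $H^0(C,M)=0$. As $\chi(M)=0$, also $H^1(C,M)=0$. Put
$$\mathcal L=\mathrm{pr}_C^*M\otimes\mathcal O\Big(\sum_i\Gamma_i\Big),\qquad L_b=M\Big(\sum_ix_i(b)\Big),\qquad\deg L_b=g-1+n=d.$$

**Step 2: $E=f_*\mathcal L$ is a sum of line bundles of equal degree.** Since the $\Gamma_i$ are disjoint, there is an exact sequence
$$0\to\mathrm{pr}_C^*M\to\mathcal L\to\bigoplus_i\mathcal L|_{\Gamma_i}\to0,\qquad\mathcal L|_{\Gamma_i}\simeq x_i^*(M\otimes T_C).$$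
Here we identify $\Gamma_i$ with $B$ and use $\mathcal O(\Gamma_i)|_{\Gamma_i}\simeq x_i^*T_C$ and $\mathcal O(\Gamma_j)|_{\Gamma_i}\simeq\mathcal O$ for $j\ne i$. As $R^qf_*\mathrm{pr}_C^*M=H^q(C,M)\otimes\mathcal O_B=0$ for all $q$, we get
$$E\simeq\bigoplus_{i=1}^nN_i,\qquad N_i=x_i^*(M\otimes T_C),\qquad\deg N_i=u(g-1+2-2g)=-u(g-1).$$
Since $d\ge2g+1$, each $L_b$ is very ample with $H^1(C,L_b)=0$ and $h^0(C,L_b)=n$, and the formation of $E$ commutes with base change.

**Step 3: the map $h:B\to\mathrm{Pic}^d(C)$, $b\mapsto[L_b]$, is not constant.** We compare two computations of $\deg E$. If $h$ were constant, then $\mathcal L\simeq\mathrm{pr}_C^*L_0\otimes f^*A$ for a line bundle $A$ on $B$, by the seesaw principle. Restricting to $\{c\}\times B$ gives $\deg A=\sum_i\deg\mathcal O(\Gamma_i)|_{\{c\}\times B}=nu$. Then $E\simeq H^0(C,L_0)\otimes A\simeq A^{\oplus n}$ would have degree $n^2u>0$. But $\deg E=-nu(g-1)<0$ by Step 2, a contradiction.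

**Step 4: a finite cover on which all $N_i$ are isomorphic.** The line bundles $P_i=N_i\otimes N_1^{-1}$ have degree $0$ on $B$, so they are torsion by Fact 3. We kill one of them, $P$. Fix a trivialization $P^m\simeq\mathcal O_B$ with $m\ge1$. It makes $\bigoplus_{j=0}^{m-1}P^{-j}$ into a sheaf of algebras: multiply $P^{-i}\otimes P^{-j}\to P^{-i-j}$, and if $i+j\ge m$ identify $P^{-i-j}$ with $P^{-(i+j-m)}$. Let $X$ be its relative spectrum, a finite flat $B$-scheme. Where $P$ has a generator $e$ and $e^m$ corresponds to the unit $v$, the scheme $X$ is given by $y^m=v^{-1}$, where $y$ is the function $e^{-1}\in P^{-1}$. There $y\cdot e$ is a section of the pullback of $P$. It is nowhere zero, since $y$ is a unit. It does not depend on $e$: if $e$ is replaced by $we$, with $w$ a unit, then $y$ is replaced by $w^{-1}y$. So these local sections glue, and $P$ becomes trivial on $X$. Now $X$ may be reducible or non-reduced, but by flatness each of its irreducible components dominates $B$. Take one of them with its reduced structure and normalize it. This is a smooth projective connected curve, finite over $B$, on which $P$ is trivial.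

The other $P_i$ still have degree $0$ after pullback. Treating all of them successively, we get a finite surjective $q:B'\to B$, with $B'$ a smooth projective connected curve, and
$$q^*E\simeq N^{\oplus n},\qquad N=q^*N_1.$$

**Step 5: the embedding.** Let $f':C\times B'\to B'$ be the projection and $\mathcal L'=(\mathrm{id}\times q)^*\mathcal L\otimes f'^*N^{-1}$. Then $f'_*\mathcal L'\simeq q^*E\otimes N^{-1}\simeq\mathcal O_{B'}^{\oplus n}$, and the restriction of $\mathcal L'$ to the fiber over $b$ is $L_{q(b)}$. Lemma 1(b) gives a closed embedding
$$\Phi:C\times B'\hookrightarrow\mathbb P^{r}\times B',\qquad r=d-g,$$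
which over $b$ is the embedding by the complete linear system $|L_{q(b)}|$. So we have a complete family of degree $d$ non-degenerate smooth curves in $\mathbb P^{d-g}$, all isomorphic to $C$, with classifying map $h\circ q$. This map is not constant, by Step 3 and because $q$ is surjective.

**Step 6: non-triviality.** This is the point at which the elliptic family failed. If all fibers were projectively equivalent, then for a fixed $b_0$ and every $b\in B'$ there would be $\sigma\in\mathrm{Aut}(C)$ with $L_{q(b)}\simeq\sigma^*L_{q(b_0)}$. Since $g\ge2$, the group $\mathrm{Aut}(C)$ is finite. So $h\circ q$ would have finite image, and it would be constant because $B'$ is connected, a contradiction.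

This proves B(1). For $g=2$, $d=5$ we have $n=4$, $r=3$, and the result is Theorem A. $\blacksquare$

The field $\overline{\mathbb F_p}$ entered twice through Fact 3: in Lemma 4, to make $H$ semiample along the graphs (Keel's theorem also needs positive characteristic), and in Step 4, to make the $N_i$ isomorphic.

## 7. Projecting to $\mathbb P^4$

*Proof of Theorem B(2).* Start from the family in $\mathbb P^r$, $r=d-g\ge4$, given by B(1). If $r=4$ there is nothing to do.

**Step 1: a good center of projection.** We want one point that can serve for all $C_b$ at once. Suppose $r\ge5$. Consider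
$$\{(b,\xi,z):\ \xi\in C^{(2)},\ z\in\text{the line spanned by the length }2\text{ subscheme }\xi\text{ of }C_b\}\subset B'\times C^{(2)}\times\mathbb P^r .$$
It is a $\mathbb P^1$-bundle over $B'\times C^{(2)}$, hence projective of dimension $1+2+1=4$. Its image in $\mathbb P^r$, the union of all secant and tangent lines of all $C_b$, is closed of dimension $\le4<r$. Choose a point $o$ outside it.

**Step 2: projecting from $o$.** A smooth curve projects isomorphically onto its image from a point that lies on none of its secant or tangent lines. So every $C_b$ embeds in $\mathbb P^{r-1}$, and $\mathcal O(1)|_{C_b}$ is unchanged. By Lemma 1(a) we get a closed embedding over $B'$. Iterate until $r=4$. The process stops there: when $r=4$, the bound $\dim\le4$ no longer guarantees a point $o$.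

**Step 3: non-triviality.** The bundle $\mathcal O(1)|_{C_b}=L_{q(b)}$ has not changed. The map $h\circ q$ is non-constant on a connected curve, so it takes infinitely many values, and infinitely many modulo the finite group $\mathrm{Aut}(C)$. Hence the fibers are not all projectively equivalent. $\square$

## 8. No two-dimensional variation of the line bundle

Here $\mathbf k$ is any algebraically closed field, and we prove Theorem B(3). The strategy is that triviality of the Picard bundle over a *surface* $T$ forces a certain class $\tau_T$ to have square zero, whereas $\tau_T$ is pulled back from an ample class on $\mathrm{Pic}^d(C)$.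

**Step 1: the cover $B''$ exists.** Since $g\ge2$, the scheme $\mathrm{Isom}_B(C\times B,\mathcal C)$ is finite and unramified over $B$ (Deligne–Mumford). It surjects onto $B$ because all fibers are isomorphic to $C$. Take for $B''$ an integral closed subscheme dominating $B$; over it there is a tautological isomorphism $C\times B''\simeq\mathcal C_{B''}$.

Now let $B''$ be as in the statement, $P=\mathrm{Pic}^d(C)$, and let $h:B''\to P$ be the classifying map. Suppose that $\dim h(B'')\ge2$.

**Step 2: reduction to a smooth projective surface.** We want a base on which intersection theory is simple. Note that $B''$ is proper, so $h(B'')$ is closed. Choose an integral closed surface $W\subset h(B'')$ and a component of $h^{-1}(W)$ that dominates $W$. The closure of a closed point of the generic fiber of this component over $W$ is an integral closed surface in $B''$ dominating $W$. By Chow's lemma and resolution of surfaces, there is a smooth projective surface $T$ with a birational morphism to it. Denote again by $h:T\to P$ the induced map; it is generically finite onto its image $W$. Let $f:C\times T\to T$ be the projection and $\mathcal L$ the pullback of $\mathcal O(1)$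 to $C\times T$. For each $t\in T$ we have $h^0(L_t)=n$ and $h^1(L_t)=0$. The natural map $\mathcal O_T^{\oplus n}\to f_*\mathcal L$ is injective on fibers, by non-degeneracy, between spaces of dimension $n$. Hence
$$f_*\mathcal L\simeq\mathcal O_T^{\oplus n},\qquad R^1f_*\mathcal L=0.$$

**Step 3: Grothendieck–Riemann–Roch gives $\tau_T^2=0$.** We work in $\ell$-adic cohomology, with $\ell$ invertible in $\mathbf k$, and suppress Tate twists. By Künneth,
$$c_1(\mathcal L)=d\eta+a+\gamma,$$
with $\eta$ the point class of $C$, $a\in H^2(T)$ and $\gamma\in H^1(C)\otimes H^1(T)$. Since $H^i(C)=0$ for $i\ge3$, we have $\eta^2=\eta\gamma=\gamma^3=0$, and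
$$\gamma^2=-2\eta\,\tau_T,\qquad\tau_T:=-\tfrac12f_*(\gamma^2)\in H^2(T).$$
Therefore $e^{d\eta+\gamma}=1+d\eta+\gamma+\frac12\gamma^2=1+d\eta+\gamma-\eta\tau_T$. The relative tangent bundle of $f$ is pulled back from $T_C$, so its Todd class is $1+(1-g)\eta$. Grothendieck–Riemann–Roch and Step 2 give
$$n=\mathrm{ch}(f_!\mathcal L)=f_*\Big(e^a(1+d\eta+\gamma-\eta\tau_T)(1+(1-g)\eta)\Big)=e^a\,(n-\tau_T),$$
because $f_*$ reads off the coefficient of $\eta$, which is $d+1-g-\tau_T=n-\tau_T$. In degree $1$ this gives $na=\tau_T$. In degree $2$ it gives $\frac n2a^2-a\tau_T=0$. Substituting $a=\frac1n\tau_T$ we find $-\frac1{2n}\tau_T^2=0$, so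
$$\tau_T^2=0.\tag{8.1}$$

**Step 4: $\tau_T$ is pulled back from $P$.** Let $\mathcal P$ be a universal line bundle on $C\times P$, and define $\gamma$ and $\tau=-\frac12f_*(\gamma^2)\in H^2(P)$ from $c_1(\mathcal P)$ in the same way. Changing $\mathcal P$ by a line bundle from $P$ changes only the component in $H^2(P)$, so $\tau$ does not depend on the choice of $\mathcal P$. Since $(\mathrm{id}\times h)^*\mathcal P$ and $\mathcal L$ differ by a line bundle from $T$, we have $\tau_T=h^*\tau$. Restriction to $\{c\}\times P$ kills $\eta$ and $\gamma$, so
$$\gamma=c_1(\mathcal P)-d\eta-c_1(\mathcal P|_{\{c\}\times P})$$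
(the last term pulled back to $C\times P$). Hence $\gamma$ is the class of a divisor, and $\tau$ is the class of a $\mathbb Q$-divisor, so $\tau\in\mathrm{NS}(P)_{\mathbb Q}$.

**Step 5: $\tau$ has positive degree on every curve in $P$.** Let $Y$ be a smooth projective curve and $h_Y:Y\to P$ a non-constant map. By the formula of Step 4, $\deg h_Y^*\tau=-\frac12\gamma_Y^2$, where $\gamma_Y$ is the class of a line bundle $D$ on the surface $C\times Y$, namely
$$D=(\mathrm{id}\times h_Y)^*\mathcal P\otimes\mathcal O(-d\,(\{c\}\times Y))\otimes\mathrm{pr}_Y^*\big(h_Y^*(\mathcal P|_{\{c\}\times P})\big)^{-1}.$$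
It has degree $d-d=0$ on the fibers $C\times\{y\}$. It has degree $0$ on $\{c\}\times Y$, hence on all $\{c'\}\times Y$. So $D$ is orthogonal to the sum of the two fiber classes, which is ample. The Hodge index theorem gives $\gamma_Y^2=D^2\le0$, with equality only if $D\equiv0$. In that case some multiple $mD$, $m\ge1$, lies in $\mathrm{Pic}^0(C\times Y)=\mathrm{Pic}^0(C)\times\mathrm{Pic}^0(Y)$. Then the restriction of $mD$ to $C\times\{y\}$ does not depend on $y$. But $D|_{C\times\{y\}}$ is $h_Y(y)$ minus the fixed class $d[c]$, so $m\,h_Y$ is constant. As multiplication by $m$ has finite kernel on the Jacobian, $h_Y$ has finite image and is constant, a contradiction. So $\deg h_Y^*\tau>0$. Applied to normalizations of curves in $P$, this shows that $\tau$ has positive degree on every integral curve in $P$; in particular it is nef.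

**Step 6: $\tau$ is ample.** Positivity on curves is not enough by itself, so we use that $P$ is an abelian variety (after choosing an origin). For a line bundle $\Lambda$ on it, let $K(\Lambda)$ be the subgroup of points $x$ with $t_x^*\Lambda\simeq\Lambda$, where $t_x$ is the translation by $x$. For example, $K(\Lambda)$ is everything when $\Lambda\in\mathrm{Pic}^0$. One calls $\Lambda$ non-degenerate if $K(\Lambda)$ is finite. We recall from Mumford, *Abelian Varieties*:

- (§16) If $K(\Lambda)$ is finite, then $\chi(\Lambda)=(\Lambda^g)/g!\ne0$, and $H^i(\Lambda)\ne0$ for exactly one $i$, the *index* of $\Lambda$. For $A$ ample, the index is the number of positive roots, with multiplicity, of the polynomial $s\mapsto((\Lambda+sA)^g)$.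
- (§6) A non-degenerate line bundle with a non-zero section is ample.

For example, if $\Lambda=A^{-1}$ the polynomial is $(s-1)^g(A^g)$, with the root $1$ of multiplicity $g$, and the index is $g$.

Let $\Lambda$ be a line bundle whose class is a positive multiple of $\tau$. If the identity component $K(\Lambda)^0$, taken with its reduced structure, is non-zero, it is an abelian subvariety. Then $\Lambda|_{K(\Lambda)^0}$ is invariant under all translations of $K(\Lambda)^0$, so it lies in $\mathrm{Pic}^0$ and has degree $0$ on the curves in $K(\Lambda)^0$. This contradicts Step 5. So $K(\Lambda)$ is finite and $(\Lambda^g)\ne0$. As $\Lambda$ is nef, $(\Lambda^g)>0$. Let $A$ be ample. All the numbers $(\Lambda^{g-i}\cdot A^i)$ are $\ge0$, so $((\Lambda+sA)^g)\ge(\Lambda^g)>0$ for all $s\ge0$. There are no positive roots, so the index of $\Lambda$ is $0$ and $H^0(\Lambda)\ne0$. By the second fact $\Lambda$ is ample, hence so is $\tau$.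

**Step 7: the contradiction.** The map $h:T\to P$ is generically finite onto the surface $W$, and $\tau$ is ample. So $\tau_T^2=(h^*\tau)^2$ is the degree of $T\to W$ times the positive number $\tau^2\cdot W$. Hence $\tau_T^2>0$, contrary to (8.1). $\blacksquare$

By B(1), the bound $1$ in B(3) is attained for every $C$ of genus $g\ge2$ over $\overline{\mathbb F_p}$ and every $d\ge2g+1$. For $g=2$ and $d=5$ the non-degeneracy hypothesis in B(3) is automatic, since a smooth plane quintic has genus $6$. So over $\overline{\mathbb F_p}$, complete families of degree $5$ space curves with all members isomorphic to a given $C$ of genus $2$ always exist with one-dimensional variation of the line bundle, and never with larger variation.
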